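\title{How much do blanks help Breaker in the vertex coloring game?}

\begin{abstract}
In the vertex coloring game, Maker and Breaker alternately color the vertices of a graph $G$ properly from a palette of $k$ colors, and Maker wins if the whole graph gets colored; $\chi_{\mathrm{g}}(G)$ is the least $k$ for which she has a winning strategy. In the game with blanks, Breaker may instead blank a vertex, which then needs no color and forbids none; the corresponding parameter is $\chi_{\mathrm{gb}}(G)$. We show that $\chi_{\mathrm{gb}}$ is not bounded by any function of $\chi_{\mathrm{g}}$: there are bipartite graphs with $\chi_{\mathrm{g}}\le 3$ and $\chi_{\mathrm{gb}}$ arbitrarily large. We also determine all pairs $(\chi_{\mathrm{g}}(G),\chi_{\mathrm{gb}}(G))$ that occur: they are $(1,1)$, $(2,2)$, $(2,3)$, $(2,4)$ and the pairs $(a,b)$ with $3\le a\le b$.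
\end{abstract}

\section{The two games and the question}\label{sec:intro}

Let $G$ be a finite graph and $k$ a positive integer. In the \emph{vertex coloring game} on $G$ with $k$ colors, two players, Maker and Breaker, alternately color uncolored vertices from a palette of $k$ colors. Maker (she) moves first, and adjacent vertices may never receive the same color. Maker wins if the whole graph gets colored. Breaker (he) wins if some uncolored vertex becomes impossible to color because all $k$ colors appear on its neighbors. The \emph{game chromatic number} $\chi_{\mathrm{g}}(G)$ is the least $k$ for which Maker has a winning strategy. We call this game the \emph{plain game}.

The \emph{game with blanks} has one more rule: on any of his turns, Breaker may \emph{blank} an unplayed vertex instead of coloring one. A blanked vertex is never colored afterwards, needs no color for Maker to win, and forbids no color on its neighbors. Maker may not blank. A vertex is \emph{played} if it is colored or blanked. A vertex \emph{sees} the colors on its neighbors, and an unplayed vertex is \emph{dead} if it sees all $k$ colors. An unplayed vertex that is not dead can be colored, so play continues until every vertex is played, in which case Maker wins, or some vertex is dead, in which case Breaker wins. Let $\chi_{\mathrm{gb}}(G)$ be the least $k$ for which Maker has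 a winning strategy in this game.

Blanking a vertex has the same effect as deleting it from the graph. This looks like a gift to Maker: the move forbids nothing, and it removes a vertex that might later have died. But Breaker gains two things. He can pass, as long as he has a vertex to spare, and he can remove a vertex on which Maker's plan depends. It is known that there are graphs with $\chi_{\mathrm{gb}}(G)>\chi_{\mathrm{g}}(G)$; here is one.

\begin{example}\label{ex:hexagon}
Let $G=K_1\sqcup C_6$ be the disjoint union of a single vertex and a cycle $v_0v_1\cdots v_5$. We claim that $\chi_{\mathrm{g}}(G)=2$ and $\chi_{\mathrm{gb}}(G)=3$. With one color Breaker wins both games without blanking, because $G$ has an edge; with three colors no vertex is ever dead, because all degrees are at most $2$. So only the case of two colors matters.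

In the plain game Maker colors the isolated vertex. Breaker has to color a vertex of the cycle, say $v_0$, and Maker gives the antipodal vertex $v_3$ the other color. Now $v_1$ and $v_5$ see the color of $v_0$, and $v_2$ and $v_4$ see the color of $v_3$. Every later move therefore agrees with the proper $2$-coloring that extends these two moves, no vertex sees both colors, and Maker wins.

Now allow blanks. If Maker starts in the cycle, Breaker gives the other color to a vertex at distance $2$, and the common neighbor is dead. If Maker starts at the isolated vertex, Breaker blanks $v_0$. Maker has to color a vertex $v_i$ of the path $v_1\cdots v_5$. One of $v_{i-2}$, $v_{i+2}$ lies on this path; Breaker gives it the other color, and the vertex between them is dead.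
\end{example}

In this example the blank costs Maker one color. On edgeless graphs and on complete graphs it costs her nothing. The following question, which comes from Hollom's note~\cite{Hollom}, asks whether the cost can be bounded.

\begin{quote}
\emph{Is there a function $f\colon\mathbb{N}\to\mathbb{N}$ such that $\chi_{\mathrm{gb}}(G)\le f(\chi_{\mathrm{g}}(G))$ for all graphs $G$?}
\end{quote}

If one thinks of a blank as a pass, one expects a positive answer, and the first two cases agree: $\chi_{\mathrm{g}}=1$ forces $\chi_{\mathrm{gb}}=1$, and we shall see that $\chi_{\mathrm{g}}=2$ forces $\chi_{\mathrm{gb}}\le4$. The bound breaks down at the next value, and the cause is deletion.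

\begin{theorem}\label{thm:main}
For every $m\ge2$ there is a finite bipartite graph $G$ with $\chi_{\mathrm{g}}(G)\le3$ and $\chi_{\mathrm{gb}}(G)\ge m+1$. Hence there is no function $f$ such that $\chi_{\mathrm{gb}}(G)\le f(\chi_{\mathrm{g}}(G))$ for all graphs $G$.
\end{theorem}

\begin{theorem}\label{thm:class}
As $G$ ranges over all non-empty finite graphs,
\[
\{(\chi_{\mathrm{g}}(G),\chi_{\mathrm{gb}}(G))\}=\{(1,1),(2,2),(2,3),(2,4)\}\cup\{(a,b):3\le a\le b\}.
\]
In particular, $\chi_{\mathrm{g}}(G)=2$ implies $\chi_{\mathrm{gb}}(G)\le4$, and this is sharp.
\end{theorem}

One mechanism runs through both proofs. In a bipartite graph, a vertex adjacent to the whole opposite side is valuable to Maker: once it is colored, its color can never appear on the opposite side, and so stays available to its own side for the rest of the game. With three colors Maker has time to color one such vertex on each side, whatever the other edges are, and Breaker can undo this plan with a single blank. This gives Theorem~\ref{thm:main} (Section~\ref{sec:H}) and, after an exact count, all pairs with $a\ge3$ (Section~\ref{sec:exact}). With two colors Maker has no time to lose. The graphs with $\chi_{\mathrm{g}}=2$ are therefore very restricted (Section~\ref{sec:structure}), and on them four colors suffice against blanks (Section~\ref{sec:four}) and are sometimes needed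 (Section~\ref{sec:sharp}).

\section{Basic facts and the shape of Maker's strategies}\label{sec:tools}

From now on all graphs are finite and non-empty. We write $\chi(G)$ for the chromatic number, $\Delta(G)$ for the maximum degree and $[m]=\{1,\dots,m\}$.

\begin{lemma}\label{lem:basic}
For every graph $G$ we have $\chi(G)\le\chi_{\mathrm{g}}(G)\le\chi_{\mathrm{gb}}(G)\le\Delta(G)+1$.
\end{lemma}

\begin{proof}
A plain game won by Maker ends in a proper coloring. A strategy that wins against blanks also wins when Breaker never blanks. If $k>\Delta(G)$, no vertex can see $k$ colors.
\end{proof}

The next fact is known. We include the short proof because it shows a third way to view a blank: as an extra color that only Breaker owns.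

\begin{lemma}\label{lem:mono}
If Breaker wins the game with blanks on $G$ with $k+1$ colors, then he wins it with $k$ colors.
\end{lemma}

\begin{proof}
Alongside the real game, with colors $1,\dots,k$, Breaker plays an imagined game with colors $1,\dots,k+1$ and follows his winning strategy there. He copies Maker's real moves into the imagined game and his own imagined moves into the real game, except that he blanks a vertex in the real game when the strategy gives it color $k+1$. The two games always have the same played vertices and the same vertices of each color $1,\dots,k$, so every copied move is legal. Unless a vertex dies in the real game first, the imagined game ends with an unplayed vertex that sees all $k+1$ colors, and in the real game this vertex sees $1,\dots,k$.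
\end{proof}

\subsection*{Playing component by component}

Our graphs are disconnected, and Maker prefers to answer Breaker in the component where he has just moved. The difficulty is that she must also move when there is nothing to answer, and Example~\ref{ex:hexagon} shows that an unforced move can lose. A \emph{position} on a component $C$ is the record of which vertices of $C$ are unplayed, blanked or colored, and with which colors. A component is \emph{untouched} if none of its vertices is played, and a player \emph{opens} it by making the first move in it.

\begin{lemma}\label{lem:comp}
Fix $k$ and one of the two games. Suppose that for each component $C$ of $G$ some positions on $C$ are declared \emph{good}, in such a way that: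
\begin{itemize}
\item[(i)] the untouched position is good;
\item[(ii)] no vertex of $C$ is dead in a good position, or in a position reached from a good one by one move of Breaker;
\item[(iii)] a position reached from a good one by one move of Breaker is good, or Maker has a move in $C$, a \emph{reply}, that makes it good;
\item[(iv)] in every good position with an unplayed vertex, Maker has a move in $C$, a \emph{free move}, that leads to a good position.
\end{itemize}
Then Maker wins. The conclusion still holds if \textup{(iv)} fails for the untouched positions of some components, provided that these components have even order and $|V(G)|$ is odd.
\end{lemma}

\begin{proof}
Maker keeps all components good at each of Breaker's turns. At her own turn at most one component is not good, namely the one in which Breaker has just moved, and then she replies there. If all components are good and the game is not over, she makes a free move in a component with an unplayed vertex. By (ii) no vertex is ever dead.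

In the second situation she needs an unplayed vertex outside the exceptional components that are still untouched. At her turn an even number of vertices has been played, so the number of unplayed vertices is odd, while these untouched components contain an even number of vertices in total.
\end{proof}

If a component has maximum degree less than $k$, we may declare all its positions good.

\subsection*{Reserved colors}

Let $C$ be a bipartite component with sides $X$ and $Y$. A vertex is \emph{full} if it is adjacent to every vertex of the opposite side. A color $c$ is \emph{reserved for $X$} if no vertex of $Y$ has color $c$ and every unplayed vertex of $Y$ sees $c$. The side $X$ is \emph{secure} if it has a reserved color or all its vertices are played. The same definitions apply with $X$ and $Y$ exchanged.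

\begin{lemma}\label{lem:reserve}
In both games:
\begin{itemize}
\item[(a)] a color reserved for a side stays reserved for it, and every unplayed vertex of this side can receive it; so a secure side stays secure and never contains a dead vertex;
\item[(b)] if a full vertex has color $c$, then $c$ is reserved for its side.
\end{itemize}
\end{lemma}

\begin{proof}
Let $c$ be reserved for $X$. An unplayed vertex of $Y$ sees $c$, so it cannot receive $c$ and it keeps seeing $c$; hence $c$ stays reserved. The neighbors of a vertex of $X$ lie in $Y$, where $c$ does not appear. This proves (a). For (b), every vertex of the opposite side is adjacent to the full vertex, so it sees $c$ and does not have color $c$.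
\end{proof}

\section{Three colors in the plain game, many with blanks}\label{sec:H}

We want a graph on which Maker's success depends on very few vertices. Lemma~\ref{lem:reserve} suggests taking a bipartite graph with sides $A$ and $B$ that is good for Breaker, and adding one full vertex to each side. Breaker will blank the full vertex $w$ on the side of $B$ and then attack $B$. His most efficient move shows a new color to all unplayed vertices of $B$ at once. For this he needs a vertex of $A$ that is adjacent to all unplayed vertices of $B$ and, so that every color is legal on it, to no played one. We provide such vertices for every subset of $B$, in numbers that Maker cannot use up in time.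

\begin{definition}\label{def:H}
Let $m\ge2$. The graph $H_m$ has vertices $w$ and $w'$, a set $B=\{b_1,\dots,b_m\}$, and pairwise disjoint sets $A_T$ of $2m$ vertices each, one for every non-empty $T\subseteq[m]$. Put $A=\bigcup_T A_T$, $X=A\cup\{w'\}$ and $Y=B\cup\{w\}$. A vertex of $A_T$ is adjacent to $b_j$ exactly when $j\in T$; the vertex $w$ is adjacent to all of $X$, and $w'$ is adjacent to all of $Y$. For $a\ge1$, let $G_{a,m}$ be the disjoint union of two copies of $H_m$ and a complete graph $K_a$.
\end{definition}

Thus $H_m$ is connected and bipartite with sides $X$ and $Y$, and $w\in Y$ and $w'\in X$ are full; see Figure~\ref{fig:H}. The graph $G_{1,m}$ is bipartite. The second copy of $H_m$ guarantees that Breaker finds an untouched copy after Maker's first move, and the clique will be used in Section~\ref{sec:exact} to adjust $\chi_{\mathrm{g}}$.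

\begin{figure}[ht]
\centering
\begin{tikzpicture}[v/.style={circle,draw,inner sep=1pt,minimum size=6.5mm},
                    s/.style={rectangle,draw,inner sep=3pt}]
\node[v] (w) at (3.6,3) {$w$};
\node[v] (wp) at (3.6,-0.8) {$w'$};
\foreach \T/\x in {1/0,12/1.2,2/2.4,123/3.6,13/4.8,23/6,3/7.2}
  {\node[s] (a\T) at (\x,1.8) {$A_{\T}$}; \draw (w)--(a\T);}
\foreach \j/\x in {1/1.2,2/3.6,3/6}
  {\node[v] (b\j) at (\x,0.4) {$b_{\j}$}; \draw (wp)--(b\j);}
\foreach \T/\j in {1/1,12/1,12/2,2/2,123/1,123/2,123/3,13/1,13/3,23/2,23/3,3/3}
  \draw (a\T)--(b\j);
\draw (w) .. controls (10.5,3) and (10.5,-0.8) .. (wp);
\end{tikzpicture}
\caption{The bipartite graph $H_3$. Each box $A_T$, with $T\subseteq\{1,2,3\}$ written as a string, stands for six vertices, each adjacent to $w$ and to the vertices $b_j$ with $j\in T$. One side consists of the boxes and $w'$, the other of $b_1,b_2,b_3$ and $w$; each of $w$ and $w'$ is adjacent to the whole opposite side.}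
\label{fig:H}
\end{figure}

\begin{proposition}\label{prop:plain}
If $k\ge3$ and $k\ge a$, then Maker wins the plain game on $G_{a,m}$ with $k$ colors.
\end{proposition}

\begin{proof}
We apply Lemma~\ref{lem:comp}. The degrees in $K_a$ are less than $k$, so all positions on $K_a$ are good. On a copy of $H_m$ Maker wants both $w$ and $w'$ colored; she may need two moves for this, so there are intermediate positions. The good positions are:
\begin{itemize}
\item[$U$:] the copy is untouched;
\item[$V$:] $w$ is colored, and $w'$ and all vertices of $B$ are uncolored;
\item[$V'$:] $w'$ is colored, and $w$ and all vertices of $A$ are uncolored;
\item[$S$:] $w$ and $w'$ are both colored.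
\end{itemize}
The argument uses only that $w$ and $w'$ are full, so it is symmetric under exchanging $(w,B,Y)$ with $(w',A,X)$, and we treat $V$ but not $V'$.

In $S$ both sides are secure by Lemma~\ref{lem:reserve}. So $S$ persists, no vertex is ever dead, and coloring any uncolored vertex is a free move.

In $U$ and one move later at most one vertex is colored, so no vertex is dead. If Breaker colors one of $w,w'$, Maker gives the other one a different color and reaches $S$. If he colors a vertex of $A$, she gives $w$ a different color and reaches $V$. If he colors a vertex of $B$, she gives $w'$ a different color and reaches $V'$. Coloring $w$ is a free move, leading to $V$.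

In $V$ and one move later the side $Y$ is secure, and at most two vertices of $Y$ are colored, so the vertices of $X$ see at most $2<k$ colors. If Breaker colors $w'$, the position is $S$. Otherwise Maker gives $w'$ a color that is not on $Y$ and reaches $S$. The same move is a free move in $V$.
\end{proof}

The third color is used in the last step: it lets $w'$ survive the move in which Breaker puts a second color on $Y$. Nothing about the edges between $A$ and $B$ was used. They come into play after the blank.

\begin{example}\label{ex:m3}
Take $m=k=3$, and let Breaker blank $w$ in a copy that is untouched after Maker's first move. The vertices of $B$ are now in a race. Each time he moves, Breaker can show a new color to all unplayed vertices of $B$, so he kills one with his third attack unless Maker has colored all of $B$ by then. She moves first, so she can do this, but only by spending three consecutive moves in $B$. Suppose she gives $b_1$ color $1$. Breaker gives a vertex of $A_{\{2,3\}}$ the \emph{same} color $1$. Maker colors $b_2$, and she cannot use $1$; say she uses $2$. Breaker gives a vertex of $A_{\{3\}}$ color $2$. Now $b_3$ sees $1$ and $2$, and when Maker gives it color $3$, the vertex $w'$ sees all three colors and is dead.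

The choice of colors matters. Had Breaker attacked with $2$ and then $3$, Maker would have given color $1$ to all of $B$, and no vertex of this copy could ever die.
\end{example}

\begin{proposition}\label{prop:breaker}
For every $k\le m$, Breaker wins the game with blanks on $G_{a,m}$ with $k$ colors.
\end{proposition}

\begin{proof}
After Maker's first move some copy of $H_m$ is untouched. Breaker blanks its vertex $w$; below, $A$, $B$ and $w'$ refer to this copy. Number Maker's subsequent moves $1,2,\dots$, wherever in the graph she makes them. For $j=1,\dots,k$, Breaker's move after Maker's move $j$ is called \emph{attack $j$} and is defined as follows. Let $T_j$ be the set of indices $i$ such that $b_i$ is unplayed after Maker's move $j$. If move $j$ gave a vertex of $B$ a color outside $\{d_1,\dots,d_{j-1}\}$, let $d_j$ be this color; otherwise let $d_j$ be any color outside $\{d_1,\dots,d_{j-1}\}$, which exists because $j\le k$. If $T_j\ne\emptyset$, Breaker gives color $d_j$ to an unplayed vertex of $A_{T_j}$. Such a vertex exists because at most $j+(j-1)\le2m-1$ vertices of $A$ have been played, and the move is legal because the neighbors of this vertex are the unplayed $b_i$ with $i\in T_j$ and the blanked vertex $w$.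

Since $T_1\supseteq T_2\supseteq\cdots$, after attack $j$ every $b_i$ with $i\in T_j$ sees the distinct colors $d_1,\dots,d_j$. If $T_k\neq\emptyset$, then after attack $k$ an unplayed vertex of $B$ sees all $k$ colors, and Breaker has won.

Otherwise let $j\le k$ be least with $T_j=\emptyset$. Breaker has not played in $B$, so Maker has colored all $m$ vertices of $B$ in her $j$ moves. Hence $j=k=m$, and each of her moves $1,\dots,m$ colored a vertex of $B$; let $e_1,\dots,e_m$ be the colors she used. For $l\ge2$, the vertex colored in move $l$ had its index in $T_{l-1}$, so it saw $d_1,\dots,d_{l-1}$ when it was colored. Thus $e_l\notin\{d_1,\dots,d_{l-1}\}$ for every $l$, and the rule gives $d_l=e_l$. It follows that $e_1,\dots,e_m$ are distinct, so all $k=m$ colors appear on $B$ after Maker's move $m$. The vertex $w'$ has been played by neither player and is adjacent to all of $B$, so it is dead.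
\end{proof}

For $k<m$ the second case cannot occur, and Breaker simply wins the race. Copying Maker's colors and the vertex $w'$ are needed only for $k=m$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The graph $G_{1,m}$ is bipartite. Proposition~\ref{prop:plain} gives $\chi_{\mathrm{g}}(G_{1,m})\le3$, and Proposition~\ref{prop:breaker} gives $\chi_{\mathrm{gb}}(G_{1,m})\ge m+1$. A function $f$ as in the question would satisfy $\max\{f(1),f(2),f(3)\}\ge m+1$ for all $m\ge2$, which is impossible.
\end{proof}

\section{All pairs $(a,b)$ with $3\le a\le b$}\label{sec:exact}

To realize a prescribed pair we need the exact value of $\chi_{\mathrm{gb}}(G_{a,m})$, so we must show that one more color changes the winner. Two observations on $H_m$ with $k=m+1$ colors guide Maker. Since $|Y|=m+1$, a vertex of $X$ can die only if all vertices of $Y$ receive distinct colors. Hence: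
\begin{quote}
$(\ast)$ once a vertex of $Y$ is blanked or two vertices of $Y$ share a color, no vertex of $X$ is ever dead.
\end{quote}
On the other side, $Y$ is secure as soon as $w$ is colored. If Breaker blanks $w$, then $(\ast)$ takes care of $X$, and Maker can run the race of Example~\ref{ex:m3} without fearing for $w'$.

\begin{proposition}\label{prop:maker}
If $m\ge2$ and $a\le m+1$, then Maker wins the game with blanks on $G_{a,m}$ with $k=m+1$ colors.
\end{proposition}

\begin{proof}
We apply Lemma~\ref{lem:comp}. All positions on $K_a$ are good, since $a\le k$. For a copy of $H_m$ let $x$ be the number of colored vertices of $X$ and $u$ the number of unplayed vertices of $B$. The good positions are: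
\begin{itemize}
\item[$U$:] the copy is untouched;
\item[$V$:] $w$ has a color $c$, and no vertex of $B$ is played;
\item[$W$:] $w$ is blanked, and $u=0$ or $x+u\le m-1$;
\item[$S$:] $w$ has a color $c$, and some vertex of $B$ is blanked or has color $c$.
\end{itemize}

\emph{Position $S$} persists. The side $Y$ is secure and $(\ast)$ applies to $X$, so no vertex is ever dead, and coloring any unplayed vertex is a free move.

\emph{Position $U$.} At most one vertex is colored after Breaker's move, so no vertex is dead. If Breaker blanks $w$, Maker colors a vertex of $B$; then $x=0$ and $u=m-1$, which is $W$. If he gives $w$ color $c$, she gives $b_1$ color $c$. If he gives a vertex of $B$ color $c$, she gives $w$ color $c$. If he blanks a vertex of $B$, she colors $w$. These three replies are legal because $X$ is uncolored, and each leads to $S$. If he plays a vertex of $X$, she gives $w$ a color that is not on this vertex and reaches $V$. Coloring $w$ is a free move, leading to $V$.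

\emph{Position $V$.} Here and one move later $Y$ is secure, and the vertices of $X$ see at most two colors; since $m\ge2$, we have $2<k$. If Breaker blanks a vertex of $B$ or gives it color $c$, the position is $S$. Otherwise at most one vertex of $B$ is played, so $B$ has an unplayed vertex, again because $m\ge2$. Maker gives it the reserved color $c$ and reaches $S$. The same move is a free move in $V$.

\emph{Position $W$.} By $(\ast)$ no vertex of $X$ is ever dead. If $u=0$, before or after Breaker's move, then only vertices of $X$ are unplayed, the position is $W$ for the rest of the game, and coloring any unplayed vertex is a free move. Suppose that $u\ge1$ after Breaker's move. Before it we had $x+u\le m-1$, and his move raises $x$ by at most one and does not raise $u$, so now $x+u\le m$. The unplayed vertices of $B$ see at most $x\le m-1<k$ colors and are not dead. Maker colors one of them, which lowers $u$ by one and restores $x+u\le m-1$. In a position $W$ with $u\ge1$ we have $x\le m-2$, so no vertex of $B$ is dead, and coloring one is a free move.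
\end{proof}

\begin{corollary}\label{cor:pairs}
If $3\le a\le b$, then $\chi_{\mathrm{g}}(G_{a,b-1})=a$ and $\chi_{\mathrm{gb}}(G_{a,b-1})=b$.
\end{corollary}

\begin{proof}
Put $m=b-1\ge2$. The clique gives $\chi_{\mathrm{g}}\ge\chi\ge a$, and Proposition~\ref{prop:plain} with $k=a$ gives $\chi_{\mathrm{g}}\le a$. Propositions~\ref{prop:breaker} and~\ref{prop:maker} give $\chi_{\mathrm{gb}}=m+1=b$.
\end{proof}

\section{The structure of graphs with $\chi_{\mathrm{g}}=2$}\label{sec:structure}

In this section $G$ is bipartite and the game is the plain game with two colors. A connected bipartite graph has exactly one proper $2$-coloring that agrees with a given colored vertex, so a single wrong color wins for Breaker, and the only protection of a vertex against the wrong color is a colored neighbor.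

A \emph{star} is a graph $K_{1,t}$ with $t\ge0$. A component of $G$ in which some vertex is adjacent to all others is a star, since $G$ has no triangle. The other components are called \emph{non-star}. Both sides of a non-star component have at least two vertices, because the only vertex of a one-vertex side would be adjacent to all others.

\begin{lemma}\label{lem:two}
Breaker wins the plain game with two colors on $G$ in each of the following situations.
\begin{itemize}
\item[(a)] At his turn, some component $C$ contains a colored vertex $z$ and an uncolored vertex $v$ with no colored neighbor.
\item[(b)] Maker opens a non-star component.
\item[(c)] Breaker opens a non-star component $C$ at a vertex $v$, and Maker's next move is not at a vertex $u\in C$ such that every vertex of $C\setminus\{u,v\}$ is adjacent to $u$ or to $v$.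
\item[(d)] At Maker's turn some non-star component is untouched, and the number of uncolored vertices outside the untouched non-star components is even.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Breaker gives $v$ the color that it does not have in the proper $2$-coloring of $C$ determined by $z$. The move is legal, and the coloring can no longer be completed, so the game ends with a dead vertex.

(b) The vertex that Maker colored is not adjacent to all other vertices of the component, so (a) applies.

(c) If Maker moves at some $u\in C$, a vertex of $C\setminus\{u,v\}$ is adjacent to neither $u$ nor $v$. If she moves outside $C$, some other vertex of $C$ is not adjacent to $v$. In both cases (a) applies.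

(d) Let $Z$ be the set of uncolored vertices outside the untouched non-star components. After a move of Maker in $Z$ an odd number of vertices of $Z$ remain uncolored. If one of them is dead Breaker has won, and otherwise he colors one. So at the latest when $Z$ is used up, Maker has to open a non-star component, and (b) applies.
\end{proof}

Part (c) restricts the components, and part (d) restricts their parities. Call a non-star component \emph{narrow} if one of its sides has two vertices, and \emph{wide} if both sides have at least three.

\begin{proposition}\label{prop:structure}
Let $\chi_{\mathrm{g}}(G)=2$. Then $G$ is bipartite, and every wide component, with sides $X$ and $Y$, has the following form. The non-adjacent pairs in $X\times Y$ form a matching $x_1y_1,\dots,x_ry_r$ with $x_i\in X$, $y_i\in Y$ and $r\ge0$, all other vertices are full, and either both sides contain a full vertex (the component is \emph{mixed}) or neither does (the component is a \emph{crown}). A crown has even order, and if $G$ has a crown component, then $|V(G)|$ is odd.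
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:basic}, $\chi(G)\le2$. We may assume that $G$ has a non-star component. Fix a winning strategy of Maker with two colors. By Lemma~\ref{lem:two}(b) her first move is in a star component.

Let $C$ be a wide component and $v\in X$. After Maker's first move Breaker may open $C$ at $v$, so by Lemma~\ref{lem:two}(c) there is a vertex $u\in C\setminus\{v\}$ such that every vertex of $C\setminus\{u,v\}$ is adjacent to $u$ or to $v$. If $u$ were in $X$, a third vertex of $X$ would be adjacent to neither. So $u\in Y$; then $v$ is adjacent to all of $Y\setminus\{u\}$, and $u$ is adjacent to all of $X\setminus\{v\}$. The same holds with the sides exchanged. Hence every vertex has at most one non-neighbor on the opposite side, which means that the non-adjacent pairs form a matching and that the vertices outside this matching are full. If $v$ is full, then $v$ is adjacent to $u$, and $u$ is full as well. So a full vertex on one side yields a full vertex on the other. In a crown every vertex lies in the matching, and the order is $2r$.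

It remains to prove the parity statement. Let $s$ be the number of vertices in star components. By Lemma~\ref{lem:two}(d), applied at the start of the game, $s$ is odd.

Next, if there are at least two non-star components, then all of them have even order. Suppose instead that one of them, $C$, has odd order. After Maker's first move Breaker opens $C$, and Maker answers in $C$ by Lemma~\ref{lem:two}(c). The number of uncolored vertices in $C$ and the star components is now $(s-1)+(|C|-2)$, which is odd. If one of them is dead, Breaker has won. Otherwise he colors one of them, and he wins by Lemma~\ref{lem:two}(d), since another non-star component is untouched. Both outcomes contradict the choice of Maker's strategy.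

Now let $G$ have a crown component. If it is the only non-star component, or if there are several, all non-star components have even order. Since $s$ is odd, $|V(G)|$ is odd.
\end{proof}

The hexagon of Example~\ref{ex:hexagon} is the crown with $r=3$, the matched pairs being the antipodal ones. The graph $H_m$ is wide, and $b_2$ has more than one non-neighbor in $X$, namely all of $A_{\{1\}}$; so the construction of Section~\ref{sec:H} is not available when $\chi_{\mathrm{g}}=2$.

\section{Four colors suffice against blanks}\label{sec:four}

\begin{proposition}\label{prop:four}
If $\chi_{\mathrm{g}}(G)=2$, then $\chi_{\mathrm{gb}}(G)\le4$.
\end{proposition}

We first explain why the parity statement of Proposition~\ref{prop:structure} is needed. Maker must never open a crown. Suppose that play is confined to a crown with $r>k$ matched pairs and that she opens it. Breaker gives the same color to the vertex matched with the one she colored, and now every unplayed vertex sees this color. Her next move needs a new color, which he copies in the same way, and after $k$ rounds every unplayed vertex is dead. So no free move can be promised in an untouched crown, and we shall use the last sentence of Lemma~\ref{lem:comp}.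

In a wide component call $x_i$ and $y_i$ \emph{partners}. A vertex with a partner is adjacent to the whole opposite side except its partner, so it is as useful as a full vertex once the partner is out of the way.

\begin{lemma}\label{lem:partner}
If a vertex of a wide component has color $c$, and its partner is played but does not have color $c$, then $c$ is reserved for the side of this vertex.
\end{lemma}

\begin{proof}
All vertices of the opposite side except the partner are adjacent to the vertex, so they see $c$ and do not have color $c$. The partner is played and does not have color $c$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:four}]
We define good positions for the game with blanks and four colors on each kind of component, with free moves everywhere except in untouched crowns. Crowns have even order, and $|V(G)|$ is odd if there is one, so Lemma~\ref{lem:comp} then gives the result.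

\medskip\noindent\emph{Stars.} Fix a center. A position is good if the center is played or the star is untouched. Leaves have degree $1$ and are never dead. If Breaker opens the star at a leaf, the center sees at most one color and Maker colors it. As a free move she colors the center of an untouched star, or any unplayed leaf if the center is played.

\medskip\noindent\emph{Narrow components.} Let $|X|=2$. The vertices of $Y$ have degree at most $2$ and are never dead, so Maker only has to get $X$ played before many colors appear on $Y$. A position is good if both vertices of $X$ are played, or if the number of colored vertices of $Y$ is at most the number of played vertices of $X$. The first alternative persists, and then coloring any unplayed vertex is a free move. In a good position in which $X$ has an unplayed vertex, at most one vertex of $Y$ is colored. If $X$ still has an unplayed vertex after Breaker's move, at most two vertices of $Y$ are colored, so no vertex is dead. Maker colors an unplayed vertex of $X$. The number of colored vertices of $Y$ has grown by at most one and the number of played vertices of $X$ by at least one, so the position is good. The same move is a free move.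

\medskip\noindent\emph{Wide components.} If Breaker opens by coloring, Maker will secure both sides at once, as in the plain game. If he opens by blanking a vertex of $X$, her reply secures only $Y$, by a reserved color $e$, and she still needs a reserved color for $X$. She gets it by coloring a full vertex of $X$ or a vertex of $X$ whose partner is played. If no such vertex is available, she creates one by giving some $y_j$ color $e$, which adds no color to $Y$. Accordingly, the good positions are:
\begin{itemize}
\item[$U$:] the component is untouched;
\item[$S$:] both sides are secure;
\item[$P(Y)$:] a color $e$ is reserved for $Y$, and no other color appears on $Y$;
\item[$Q(Y)$:] a color $e$ is reserved for $Y$, at most one other color appears on $Y$, and for some $i$ the vertex $y_i$ has color $e$ and $x_i$ is unplayed;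
\end{itemize}
together with $P(X)$ and $Q(X)$, defined by exchanging the sides. By symmetry we treat only $P(Y)$ and $Q(Y)$.

\emph{Position $S$} persists and never contains a dead vertex, by Lemma~\ref{lem:reserve}(a); coloring any unplayed vertex is a free move.

\emph{Position $U$.} At most one vertex is colored after Breaker's move, so no vertex is dead. By symmetry let him play a vertex $v\in X$. If $v$ is full, the component is mixed and Maker chooses a full vertex $u$ of $Y$; otherwise she chooses the partner $u$ of $v$. She gives $u$ a color $e$ that is not on $v$. Then $e$ is reserved for $Y$, by Lemma~\ref{lem:reserve}(b) or Lemma~\ref{lem:partner}. If $v$ was blanked, the position is $P(Y)$. If $v$ was colored, its color is reserved for $X$ by the same lemma, and the position is $S$. In an untouched mixed component, coloring a full vertex of $X$ is a free move, leading to $P(X)$.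

\emph{Positions $P(Y)$ and $Q(Y)$.} In these positions and one move later, $e$ is reserved for $Y$, and at most three colors appear on $Y$, namely $e$ and at most two others. So $Y$ is secure and the vertices of $X$ see at most $3<4$ colors: no vertex is dead. If $X$ is secure, the position is $S$. If it is not, $X$ has an unplayed vertex, and Maker uses the following rule, both for replies and for free moves.
\begin{itemize}
\item[(R1)] If $X$ has an unplayed vertex that is full or whose partner is played, she gives it a color that is not on $Y$.
\item[(R2)] Otherwise some $x_j$ and its partner $y_j$ are both unplayed, and she gives $y_j$ color $e$.
\end{itemize}
In (R1) such a color exists and is legal, and it becomes reserved for $X$ by Lemma~\ref{lem:reserve}(b) or Lemma~\ref{lem:partner}; the position is $S$. In (R2) the move is legal because $e$ is reserved for $Y$, and the new position is $Q(Y)$ with $i=j$, provided that at most one color other than $e$ appears on $Y$. This proviso holds in $P(Y)$ and $Q(Y)$ themselves, and it holds after a move of Breaker from $P(Y)$. After a move of Breaker from $Q(Y)$, rule (R1) applies to $x_i$ if $x_i$ is still unplayed. So (R2) is reached only if Breaker has just played $x_i$; then he has not changed $Y$, and the proviso holds as well.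
\end{proof}

The fourth color is used at one point only: from $Q(Y)$, Breaker may put a third color on $Y$, and Maker then needs a fourth for $x_i$.

\section{Four colors can be necessary; proof of the classification}\label{sec:sharp}

To force four colors, Breaker should have both attacks of the last section at his disposal: copying Maker's color on a partner, and piling colors on $Y$ while $X$ has no reserved color. So we take a mixed component with a single full vertex in $X$, which Breaker blanks, and we let him use further blanks as passes, so that Maker is the one who has to move there.

Let $D$ be the bipartite graph with sides
\[
X=\{p,x_1,\dots,x_4\},\qquad Y=\{q_1,q_2,q_3,y_1,\dots,y_4\},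
\]
in which all pairs in $X\times Y$ are adjacent except $x_iy_i$ for $1\le i\le4$. It has $12$ vertices. Breaker's strategy uses two of the vertices $q_j$; the third makes the order even.

\begin{proposition}\label{prop:sharp}
Let $G$ be the disjoint union of $K_1$ and two copies of $D$. Then $\chi_{\mathrm{g}}(G)=2$ and $\chi_{\mathrm{gb}}(G)=4$.
\end{proposition}

\begin{proof}
\emph{The plain game with two colors.} Maker colors the isolated vertex and from then on answers in the copy where Breaker has just moved. A copy has even order, so it contains an uncolored vertex after his move. When Breaker opens a copy at $x_i$, $y_i$, $p$ or $q_j$, she answers at $y_i$, $x_i$, $q_1$ or $p$ respectively, with the other color. By Lemmas~\ref{lem:reserve}(b) and~\ref{lem:partner}, both sides of the copy then have a reserved color, so no vertex of it is ever dead. Since $G$ has an edge, $\chi_{\mathrm{g}}(G)=2$, and Proposition~\ref{prop:four} gives $\chi_{\mathrm{gb}}(G)\le4$.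

\emph{The game with blanks.} By Lemma~\ref{lem:mono} it suffices to show that Breaker wins with three colors. After Maker's first move one copy is untouched; call it $D$. Of the $13$ vertices outside $D$, one is played and $12$ are unplayed. Breaker blanks $p$. From now on he answers every move of Maker outside $D$ by blanking a vertex outside $D$, which is possible because an odd number of them is unplayed after her move, and he answers her moves in $D$ inside $D$. So as long as $D$ has an unplayed vertex, Maker eventually has to move in $D$, and we may consider her moves in $D$ alone. Up to renumbering, her first one is at $q_1$, $x_1$ or $y_1$.

\emph{Case A: she gives $q_1$ a color $c$.} Breaker gives $q_2$ a color $d\ne c$, which is legal because no vertex of $X$ is colored. All $x_i$ now see $c$ and $d$; let $f$ be the third color. If Maker's next move in $D$ is at some $x_i$, she has to use $f$. Breaker gives $y_i$ color $f$, which is legal because $y_i$ has no colored neighbor, and the vertices $x_l$ with $l\neq i$ are dead. If she puts $f$ on a vertex of $Y$, this vertex is adjacent to at least three of the $x_l$, and they are dead. If she puts $c$ or $d$ on a vertex of $Y$, Breaker gives an unplayed $y_i$ color $f$, which is legal because no vertex of $X$ is colored, and again the $x_l$ with $l\ne i$ are dead.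

\emph{Case B: she gives one of $x_1,y_1$ a color $c$.} Breaker gives the other one color $c$. Every unplayed vertex of $D$ is adjacent to $x_1$ or $y_1$ and sees $c$. So Maker's second move in $D$ uses a color $d\ne c$; let $f$ be the third color. If this move is at some $q_j$, Breaker gives color $f$ to another $q_h$, which sees only $c$, and $x_2$ sees $c,d,f$ on $y_1,q_j,q_h$ and is dead. Otherwise the move is, after renumbering, at one of $x_2,y_2$, and Breaker gives the other one, which sees only $c$, color $d$. Now every unplayed vertex of $D$ sees $c$ and $d$, and Maker's third move in $D$ uses $f$. If it is in $Y$, the vertex she colors is adjacent to $x_3$ or $x_4$, which is then dead. If it is at $x_3$ or $x_4$, then $q_1$ is dead.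
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
Let $a=\chi_{\mathrm{g}}(G)$ and $b=\chi_{\mathrm{gb}}(G)$. By Lemma~\ref{lem:basic}, $1\le a\le b$. If $a=1$, then $\chi(G)=1$, so $G$ has no edges and $b\le\Delta(G)+1=1$. If $a=2$, then $b\le4$ by Proposition~\ref{prop:four}. So every pair that occurs is in the stated set.

Conversely, Lemma~\ref{lem:basic} shows that $K_1$ gives $(1,1)$ and that $K_2$ gives $(2,2)$, since in both cases $\chi=\Delta+1$. Example~\ref{ex:hexagon} gives $(2,3)$, Proposition~\ref{prop:sharp} gives $(2,4)$, and Corollary~\ref{cor:pairs} gives all pairs with $3\le a\le b$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Hollom}
Lawrence Hollom, \emph{A note on monotonicity in Maker-Breaker graph colouring games}, arXiv:2308.03528 (2023).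

\end{thebibliography}
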